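\title{Strongly exposed points and $\Delta$-points in the Lorentz spaces $\Lambda_{1,w}$}

\begin{abstract}
We show that the Lorentz space $\Lambda_{1,w}$ on an interval $[0,\gamma)$, $0<\gamma\le\infty$, has the Daugavet property, the diametral diameter two property, or the diametral local diameter two property only when the weight $w$ is constant, that is, only when the space is $L_1$. For $\gamma=\infty$ this answers a question of Kami\'nska, Lee and Tag in the negative. Let $t_0$ be the length of the initial interval on which $w$ is constant. The normalized signed indicator functions of sets of finite measure greater than $t_0$ are strongly exposed points of the unit ball, there are no other extreme points, and the $\Delta$-points are exactly the unit vectors whose support has measure at most $t_0$. The proofs decompose a function into its level sets, on which both the norm and every functional act additively.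
\end{abstract}

\section{The question and the results}

\subsection*{Lorentz spaces}
Scalars are real, ``decreasing'' means non-increasing, and $|E|$ is the Lebesgue measure of $E$. Let $0<\gamma\le\infty$ and $I=[0,\gamma)$. A \emph{weight} is a decreasing function $w:(0,\gamma)\to(0,\infty)$ such that $W(t)=\int_0^t w(s)\,ds$ is finite for all $t\in I$, and such that $W(\infty)=\infty$ when $\gamma=\infty$. If $\gamma<\infty$, then $W(\gamma)<\infty$ because $w$ is bounded on $[\gamma/2,\gamma)$, and we put $W(t)=W(\gamma)$ for $t\ge\gamma$. For a measurable function $x$ on $I$, the distribution function and the decreasing rearrangement are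
\[
b_x(\lambda)=|\{|x|>\lambda\}|\quad(\lambda\ge0),\qquad x^*(t)=\inf\{\lambda\ge0:\ b_x(\lambda)\le t\}\quad(t\ge0).
\]
The Lorentz space $\Lambda_{1,w}$ is the Banach space of classes of measurable $x$ with
\[
\|x\|=\int_0^\gamma x^*(t)\,w(t)\,dt<\infty .
\]
The norm pairs the largest values of $|x|$ with the largest values of the weight. If $w$ is constant, it is a multiple of the $L_1$ norm. The weight is \emph{regular} if there is $K\ge1$ with $W(t)\le K\,t\,w(t)$ for all $t\in(0,\gamma)$. Two numbers describe $w$ near the origin: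
\[
w_0=w(0+)\in(0,\infty],\qquad t_0=\sup\{t\in(0,\gamma):\ w\equiv w_0\text{ on }(0,t)\}\qquad(\sup\emptyset=0).
\]
Thus $t_0$ is the length of the initial plateau of $w$, and $w$ is constant if and only if $t_0=\gamma$. Also $\lim_{t\to0+}t/W(t)=1/w_0$ (Lemma~\ref{lem:W}), so this limit is positive exactly when $w$ is bounded.

\subsection*{Diametral properties}
Let $X$ be a real Banach space with unit ball $B_X$ and unit sphere $S_X$. A \emph{slice} is a set $\{y\in B_X:\ f(y)>\|f\|-\alpha\}$ with $0\ne f\in X^*$ and $\alpha>0$.
\begin{itemize}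
\item $X$ has the \emph{Daugavet property} if $\|I+T\|=1+\|T\|$ for every rank-one operator $T:X\to X$, where $I$ is the identity.
\item $X$ has the \emph{diametral diameter two property} (DD2P) if for every nonempty relatively weakly open $U\subseteq B_X$, every $x\in U$ and every $\varepsilon>0$ there is $y\in U$ with $\|x-y\|\ge1+\|x\|-\varepsilon$.
\item $X$ has the \emph{diametral local diameter two property} (DLD2P) if the same holds for every slice in place of $U$.
\end{itemize}
No point of $B_X$ is farther than $1+\|x\|$ from $x$, so the last two properties say that, seen from any of its points, a weak neighborhood or a slice reaches as far as the whole ball. The pointwise notions are as follows. A point $x\in S_X$ is a \emph{$\Delta$-point} if for every slice $S$ containing $x$ and every $\varepsilon>0$ there is $y\in S$ with $\|x-y\|\ge2-\varepsilon$; a \emph{super $\Delta$-point} if this holds for every relatively weakly open $U\subseteq B_X$ containing $x$; and a \emph{Daugavet point} if it holds for every slice of $B_X$, whether or not it contains $x$. The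 DLD2P is equivalent to every point of $S_X$ being a $\Delta$-point, and it is implied both by the DD2P and by the Daugavet property.

At the opposite extreme are points at which the ball is sharp. A point $z\in S_X$ is \emph{extreme} if it is not the midpoint of two distinct points of $B_X$, \emph{denting} if it lies in slices of arbitrarily small diameter, and \emph{strongly exposed} by $f\in S_{X^*}$ if $f(z)=1$ and for every $\varepsilon>0$ there is $\delta>0$ such that $y\in B_X$ and $f(y)>1-\delta$ imply $\|y-z\|<\varepsilon$.

\subsection*{The problem}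
The space $L_1$ has all three properties (Proposition~\ref{prop:L1}); the reason is that a function can be replaced by a tall spike of the same norm that is weakly close to it and almost disjoint from it. Two facts are known in the other direction. If $w$ is regular and $\Lambda_{1,w}$ has the Daugavet property, then $\Lambda_{1,w}$ is isometrically isomorphic to $L_1$. If $\lim_{t\to0+}t/W(t)=0$, then $\Lambda_{1,w}$ is a separable dual space, so it has the Radon--Nikod\'ym property and fails all three properties. The following problem was posed by Kami\'nska, Lee and Tag \cite{KLT}.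

\medskip
\noindent\textbf{Problem.} \emph{Let $\gamma=\infty$ and assume that $w$ is not regular or $\lim_{t\to0+}t/W(t)>0$. Can $\Lambda_{1,w}$ have the Daugavet property, the DD2P, or the DLD2P?}
\medskip

The trivial case in which $\Lambda_{1,w}$ is isometrically isomorphic to $L_1$ is excluded, and the question is asked for each property separately. A positive answer is plausible. Consider the \emph{two-step weight} on $(0,\infty)$,
\begin{equation}\label{eq:twostep}
w=2\chi_{(0,1)}+\chi_{[1,\infty)},\qquad W(t)=t+\min(t,1),\qquad \|x\|=\|x\|_{1}+\int_0^1x^*(t)\,dt ,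
\end{equation}
where $\|\cdot\|_1$ is the $L_1$ norm. Here $\|x\|_1\le\|x\|\le2\|x\|_1$, so the space is a renorming of $L_1$, and $\|x\|=2\|x\|_1$ whenever $x$ is supported on a set of measure at most $t_0=1$. Spikes therefore behave as they do in $L_1$, and one could expect at least the DLD2P to survive. It does not, for this weight or any other nonconstant one.

\subsection*{Results}
From now on $X=\Lambda_{1,w}$, with $0<\gamma\le\infty$ and $w$ an arbitrary weight.

\begin{theorem}\label{thm:exposed}
Suppose that $w$ is not constant. For every measurable $A\subseteq I$ with $t_0<|A|<\infty$ and every measurable $s:A\to\{\pm1\}$, the point $z=s\chi_A/W(|A|)$ is a strongly exposed point of $B_X$. Hence $X$ fails the DLD2P, the DD2P and the Daugavet property.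
\end{theorem}

If $\Lambda_{1,w}$ is not isometric to $L_1$, then $w$ is not constant, so the answer to the Problem is \emph{no} for the Daugavet property, \emph{no} for the DD2P and \emph{no} for the DLD2P. Neither regularity nor the value of $\lim_{t\to0+}t/W(t)$ plays a role. The next two theorems show that the plateau length $t_0$ separates the sharp points of the ball from the diametral ones.

\begin{theorem}\label{thm:extreme}
For $z\in S_X$ the following are equivalent: $z$ is an extreme point of $B_X$; $z$ is denting; $z$ is strongly exposed; $z=s\chi_A/W(|A|)$ with $s$ a $\pm1$-valued function and $t_0<|A|<\infty$.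
\end{theorem}

\begin{theorem}\label{thm:delta}
For $x\in S_X$ the following are equivalent: $x$ is a $\Delta$-point; $x$ is a super $\Delta$-point; $|\operatorname{supp}x|\le t_0$. In particular, if $t_0=0$, then $X$ has no $\Delta$-points.
\end{theorem}

\begin{theorem}\label{thm:equiv}
The following are equivalent:
\begin{enumerate}
\item[(i)] $w$ is constant on $(0,\gamma)$;
\item[(ii)] $X$ is isometrically isomorphic to $L_1(I)$;
\item[(iii)] $X$ has the Daugavet property;
\item[(iv)] $X$ has the DD2P;
\item[(v)] $X$ has the DLD2P;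
\item[(vi)] $X$ has at least one Daugavet point;
\item[(vii)] the diameters of the slices of $B_X$ are bounded away from $0$;
\item[(viii)] $B_X$ has no extreme points.
\end{enumerate}
\end{theorem}

Section~\ref{sec:example} proves Theorem~\ref{thm:exposed} by hand for one point and the two-step weight. Section~\ref{sec:layers} sets up the decomposition into level sets, and Sections~\ref{sec:exposed}, \ref{sec:delta} and \ref{sec:equiv} prove the theorems.

\section{The two-step weight}\label{sec:example}

Let $w$ be the weight \eqref{eq:twostep}, let $A=[0,2)$ and $z=\chi_A/W(2)=\chi_A/3$. The most symmetric functional with value $1$ at $z$ is $f(y)=\frac32\int_0^2y(t)\,dt$. Test it on normalized indicators $y=\chi_D/W(d)$, $d=|D|$: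
\[
f(y)\le\frac{\frac32\min(d,2)}{W(d)}=
\begin{cases}
3/4, & 0<d\le1,\\
3d/(2d+2), & 1\le d\le2,\\
3/(d+1), & d\ge2.
\end{cases}
\]
The bound equals $1$ only at $d=2$. A narrow set is charged $2$ per unit of measure by the norm and paid only $3/2$ by $f$; a wide set is charged for all its measure and paid only for the part in $A$. So $f$ nearly norms $\chi_D$ only if $D$ is nearly $A$.

For this weight the passage from indicators to arbitrary $y$ is a direct computation. Put $y_A=y\chi_A$, $P=\int_0^1y_A^*$, $Q=\int_1^2y_A^*$, and let $y_A^-$ be the negative part of $y_A$. Then $\|y_A\|_1=P+Q$, and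
\[
\|y\|\ge\|y-y_A\|_1+2P+Q,\qquad f(y)=\tfrac32(P+Q)-3\|y_A^-\|_1 ,
\]
so that
\begin{equation}\label{eq:exdefect}
\|y\|-f(y)\ \ge\ \|y-y_A\|_1+3\|y_A^-\|_1+\tfrac12(P-Q).
\end{equation}
Since $P\ge Q$, this gives $\|f\|\le1$. With $m=y_A^*(1)$ we have
\[
P-Q=\int_0^1(y_A^*-m)+\int_1^2(m-y_A^*)=\int_0^2|y_A^*-m|=\int_A\big||y|-m\big| ,
\]
so the three terms in \eqref{eq:exdefect} measure the mass of $y$ outside $A$, its mass of the wrong sign, and the distance of $|y|$ from a constant on $A$. If $y\in B_X$ and $f(y)>1-\delta$, then
\[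
\|y-m\chi_A\|_1\le\|y-y_A\|_1+2\|y_A^-\|_1+(P-Q)\le2\delta ,
\]
hence $\|y-m\chi_A\|\le4\delta$. Applying $f$ gives $|3m-1|\le5\delta$, and $\|y-z\|\le4\delta+|3m-1|\le9\delta$. Thus $f$ strongly exposes $z$.

The term $\frac12(P-Q)$ appears because $A$ is wider than the plateau. For $A=[0,1)$ the corresponding functional is $2\int_0^1y$, which equals $1$ on every nonnegative unit vector supported in $[0,1)$, a set as large as the positive face of the ball of $L_1[0,1)$.

For a general weight there is no formula like \eqref{eq:exdefect}. What remains is the test on indicators, and the next section shows that it is enough.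

\section{Layers}\label{sec:layers}

The quantity that $f$ compared above was the average cost $\varphi(t)=W(t)/t$ of a set of measure $t$.

\begin{lemma}\label{lem:W}
\begin{enumerate}
\item[(a)] $W$ is continuous with $W(0)=0$, increasing, and strictly increasing on $[0,\gamma]$. If $0\le e\le c'\le c''\le\gamma$ and $c''<\infty$, then $W(c')-W(c'-e)\ge W(c'')-W(c''-e)$.
\item[(b)] $\varphi$ is decreasing, $\varphi(0+)=w_0$, and $W(t)=w_0t$ for finite $t$ with $0<t\le t_0$.
\item[(c)] If $0<s<t\le\gamma$ and $t_0<t<\infty$, then $\varphi(s)>\varphi(t)$.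
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Strict monotonicity holds because $w>0$. The inequality compares the integrals of the decreasing function $w$ over two intervals of length $e$, the first to the left of the second.

(b) For $t\le\gamma$ we have $\varphi(t)=\int_0^1w(tr)\,dr$, which is decreasing in $t$ and tends to $w_0$ as $t\downarrow0$ by monotone convergence. On $(0,t_0)$ the weight equals $w_0$.

(c) Suppose $\varphi(s)=\varphi(t)$. Then the averages of $w$ over $(0,s)$ and over $(s,t)$ coincide. The first is at least $w(s)$ and the second is at most $w(s)$, so both equal $w(s)$, and $w=w(s)$ almost everywhere on $(0,t)$. By monotonicity $w$ is constant on $(0,t)$, so $t\le t_0$.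
\end{proof}

A \emph{signed indicator} is a function $u\chi_E$ with $|E|<\infty$ and $u$ measurable and $\pm1$-valued on $E$. The \emph{layer} of $x$ at level $\lambda>0$ is
\[
x_{[\lambda]}=\operatorname{sgn}(x)\,\chi_{\{|x|>\lambda\}} ,
\]
and $b_x(\lambda)$ is its \emph{width}. Pointwise, $x=\int_0^\infty x_{[\lambda]}\,d\lambda$. The special feature of $\Lambda_{1,w}$ is that the norm is additive along this decomposition. We state this for a general decreasing function $v$, since a modified weight is needed in Section~\ref{sec:delta}.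

\begin{lemma}\label{lem:cake}
Let $v:(0,\gamma)\to[0,\infty)$ be decreasing with $V(t)=\int_0^{\min(t,\gamma)}v\le W(t)$ for all $t$. Then
\[
p_v(y):=\int_0^\gamma y^*v\,dt=\int_0^\infty V(b_y(\lambda))\,d\lambda
\]
for measurable $y$, and $p_v$ is a seminorm on $X$ with $p_v\le\|\cdot\|$ and $p_v(u\chi_E)=V(|E|)$ for signed indicators. In particular
\begin{equation}\label{eq:cake}
\|y\|=\int_0^\infty W(b_y(\lambda))\,d\lambda,\qquad \|u\chi_E\|=W(|E|),
\end{equation}
$|x|\le|y|$ implies $\|x\|\le\|y\|$, and $b_y(\lambda)<\infty$ for all $y\in X$ and $\lambda>0$.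
\end{lemma}

\begin{proof}
Since $\{y^*>\lambda\}=[0,b_y(\lambda))$, Tonelli's theorem gives the formula for $p_v$, and the statements about indicators and monotonicity follow. The function $b_y$ is decreasing; if $b_y(\lambda)=\infty$, then $\gamma=\infty$ and $W(b_y)=\infty$ on $(0,\lambda)$, so $y\notin X$.

It remains to recall the triangle inequality. For each $\sigma>0$ the set $\{v>\sigma\}$ is an interval with endpoints $0$ and $r(\sigma)$, so $p_v(y)=\int_0^\infty\int_0^{r(\sigma)}y^*\,dt\,d\sigma$, and it suffices to show that $y\mapsto\int_0^ry^*$ is subadditive on $X$. For $r=\infty$ this is the $L_1$ norm. For $0<r<\infty$ and $h\ge0$,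
\[
\int_0^ry^*=\int_0^\infty\min(r,b_y(\lambda))\,d\lambda\le rh+\int_h^\infty b_y(\lambda)\,d\lambda=rh+\int_I(|y|-h)^+,
\]
with equality for $h=y^*(r)$, because $b_y>r$ below this level and $b_y\le r$ from it on. Subadditivity follows from $(|x+y|-h_1-h_2)^+\le(|x|-h_1)^++(|y|-h_2)^+$.
\end{proof}

Functionals also decompose along layers. We prove this directly, so that no description of $X^*$ is needed.

\begin{lemma}\label{lem:functional}
Let $x\in X$ and $g\in X^*$. The function $\lambda\mapsto g(x_{[\lambda]})$ is right-continuous on $(0,\infty)$, satisfies $|g(x_{[\lambda]})|\le\|g\|\,W(b_x(\lambda))$, and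
\[
g(x)=\int_0^\infty g(x_{[\lambda]})\,d\lambda .
\]
\end{lemma}

\begin{proof}
Let $G(\lambda)=g(x_{[\lambda]})$. The bound follows from \eqref{eq:cake}. For $\lambda<\lambda'$ the difference $x_{[\lambda]}-x_{[\lambda']}$ is a signed indicator, so $|G(\lambda)-G(\lambda')|\le\|g\|W(b_x(\lambda)-b_x(\lambda'))$. As $\lambda'\downarrow\lambda$ the sets $\{|x|>\lambda'\}$ increase to $\{|x|>\lambda\}$, so $b_x$ and $G$ are right-continuous.

Put $x^{(n)}=\sum_{k=1}^{n2^n}2^{-n}x_{[k2^{-n}]}$. Then $|x-x^{(n)}|\le|x|$, and $|x-x^{(n)}|\le2^{-n}$ where $|x|\le n$. For fixed $\lambda>0$ the sets $\{|x-x^{(n)}|>\lambda\}$ lie in $\{|x|>\lambda\}$, which has finite measure, and their indicators tend to $0$ pointwise, so $b_{x-x^{(n)}}(\lambda)\to0$. Dominated convergence in \eqref{eq:cake}, with majorant $W(b_x)$, gives $\|x-x^{(n)}\|\to0$. On the other hand, $g(x^{(n)})=\int_0^nG(\lambda_n)\,d\lambda$ with $\lambda_n=2^{-n}\lceil2^n\lambda\rceil$. Since $\lambda_n\ge\lambda$ and $\lambda_n\to\lambda$, we have $G(\lambda_n)\to G(\lambda)$ and $|G(\lambda_n)|\le\|g\|W(b_x(\lambda))$.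 Dominated convergence gives the formula.
\end{proof}

Subtracting the two formulas, for $y\in X$ and $g\in B_{X^*}$ we obtain
\begin{equation}\label{eq:defect}
\|y\|-g(y)=\int_0^\infty\big[W(b_y(\lambda))-g(y_{[\lambda]})\big]\,d\lambda ,
\end{equation}
with a nonnegative integrand. This replaces \eqref{eq:exdefect}. Two consequences are used repeatedly: a functional that almost norms $y$ almost norms most of its layers, and a functional that almost norms a signed indicator is bounded below on its pieces.

\begin{lemma}\label{lem:good}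
Let $g\in B_{X^*}$.
\begin{enumerate}
\item[(a)] Let $y\in B_X$ with $g(y)\ge1-\delta$, let $\kappa>0$, and let $G$ be the set of $\lambda>0$ with $b_y(\lambda)>0$ and $g(y_{[\lambda]})\ge(1-\kappa)W(b_y(\lambda))$. Then $\int_{G^c}W(b_y(\lambda))\,d\lambda\le\delta/\kappa$, where $G^c=(0,\infty)\setminus G$.
\item[(b)] Let $u\chi_D$ be a signed indicator and $E\subseteq D$. Then $g(u\chi_E)\ge g(u\chi_D)-W(|D|-|E|)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) On $G^c$ the integrand in \eqref{eq:defect} is at least $\kappa W(b_y(\lambda))$, and the integral is at most $\delta$. (b) We have $g(u\chi_E)=g(u\chi_D)-g(u\chi_{D\setminus E})$ and $\|u\chi_{D\setminus E}\|=W(|D|-|E|)$.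
\end{proof}

\section{Strongly exposed and extreme points}\label{sec:exposed}

One strongly exposed point rules out all three properties, in any Banach space.

\begin{lemma}\label{lem:kill}
Let $Y$ be a Banach space and let $z\in S_Y$ be strongly exposed by $f$. Then $Y$ fails the DLD2P, the DD2P and the Daugavet property.
\end{lemma}

\begin{proof}
Some slice $S=\{y\in B_Y:f(y)>1-\delta\}$ lies in the ball of radius $1/2$ about $z\in S$, so no $y\in S$ satisfies $\|z-y\|\ge1+\|z\|-1/2$. Since $S$ is both a slice and relatively weakly open, the DLD2P and the DD2P fail. Let $Ty=-f(y)z$, so $\|T\|=1$. If $\|I+T\|=2$, there are $y_n\in B_Y$ with $\|y_n-f(y_n)z\|\to2$. This forces $|f(y_n)|\to1$, and after changing signs $f(y_n)\to1$. Then $y_n\to z$ and $\|y_n-f(y_n)z\|\to0$, a contradiction.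
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:exposed}]
Let $a=|A|$ and $f(y)=\varphi(a)\int_Asy\,dt$, so that $f(z)=\varphi(a)a/W(a)=1$.

\emph{Step 1: the profile of $f$.} For finite $b\in(0,\gamma]$ put
\[
\rho(b)=\frac{\varphi(a)\min(a,b)}{W(b)}=\begin{cases}\varphi(a)/\varphi(b),&b\le a,\\ W(a)/W(b),&b\ge a.\end{cases}
\]
By Lemma~\ref{lem:W}, $\rho$ increases on $(0,a]$, decreases for $b\ge a$, and $\rho(a)=1$. Moreover $\rho(b)<1$ for $b<a$ by part (c), which applies because $a>t_0$, and $\rho(b)<1$ for $b>a$ because $W$ is strictly increasing. Hence for $\eta\in(0,a/2)$ there is $q(\eta)<1$ with $\rho(b)\le q(\eta)$ whenever $|b-a|\ge\eta$: take the larger of $\rho(a-\eta)$ and $\rho(a+\eta)$, or $\rho(a-\eta)$ alone if $a+\eta>\gamma$. From $\rho\le1$ we get, for $y\in X$,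
\[
\varphi(a)\int_A|y|=\int_0^\infty\varphi(a)\,|A\cap\{|y|>\lambda\}|\,d\lambda\le\int_0^\infty\varphi(a)\min(a,b_y(\lambda))\,d\lambda\le\|y\| ,
\]
so $\|f\|=1$.

\emph{Step 2: an almost normed layer is close to $s\chi_A$.} Fix $\eta\in(0,a/2)$ and $0<\kappa<\min(1-q(\eta),\eta/a)$. Let $u\chi_D$ be a signed indicator with $b=|D|>0$ and $f(u\chi_D)\ge(1-\kappa)W(b)$. Let $A^+=\{t\in D\cap A:u(t)=s(t)\}$ and $m=|A^+|$. Only $A^+$ contributes positively to $f(u\chi_D)$, so
\[
(1-\kappa)W(b)\le f(u\chi_D)\le\varphi(a)m\le\varphi(a)\min(a,b)=\rho(b)W(b).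
\]
The outer inequality gives $\rho(b)\ge1-\kappa>q(\eta)$, so $|b-a|<\eta$: the width is right. The first two inequalities and $W(b)\ge\varphi(a)\min(a,b)$ give
\[
m\ge(1-\kappa)\min(a,b)\ge(1-\kappa)(a-\eta)\ge a-\eta-\kappa a\ge a-2\eta :
\]
position and sign are right. The function $u\chi_D-s\chi_A$ is bounded by $2$ and vanishes off $(D\cup A)\setminus A^+$, whose measure is at most $a+b-2m\le5\eta$. Therefore
\begin{equation}\label{eq:closelayer}
\|u\chi_D-s\chi_A\|\le2W(5\eta)\qquad\text{and}\qquad b>a/2 .
\end{equation}

\emph{Step 3: adding up the layers.} Let $y\in B_X$ with $f(y)>1-\delta$ and let $G$ be the set of levels from Lemma~\ref{lem:good}(a) for $g=f$. Each layer $y_{[\lambda]}$ with $\lambda\in G$ satisfies \eqref{eq:closelayer}, and in particular $|G|\,W(a/2)\le\int_GW(b_y)\,d\lambda\le1$. For $g\in B_{X^*}$, Lemma~\ref{lem:functional} gives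
\[
g\big(y-|G|\,s\chi_A\big)=\int_Gg\big(y_{[\lambda]}-s\chi_A\big)\,d\lambda+\int_{G^c}g(y_{[\lambda]})\,d\lambda\le R:=\frac{2W(5\eta)}{W(a/2)}+\frac\delta\kappa .
\]
Taking the supremum over $g$, we get $\|y-\mu z\|\le R$ for $\mu=|G|W(a)$. Then $|f(y)-\mu|\le R$, so $|\mu-1|\le R+\delta$ and $\|y-z\|\le2R+\delta$. Given $\varepsilon>0$, choose $\eta$ with $4W(5\eta)/W(a/2)<\varepsilon/2$, then $\kappa$, then $\delta$ with $2\delta/\kappa+\delta<\varepsilon/2$. This shows that $f$ strongly exposes $z$.

Since $w$ is not constant, $t_0<\gamma$, so sets $A$ with $t_0<|A|<\infty$ exist, and Lemma~\ref{lem:kill} applies.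
\end{proof}

\begin{remark}
The two strict inequalities in Step 1 are the only properties of the weight that matter. The first fails when $|A|\le t_0$, and then $z$ is not even extreme, as the next proof shows. The second needs $w>0$: for $\gamma=2$ and $w=\chi_{(0,1)}$, the point $z=\chi_{[0,3/2)}$ has $|A|>t_0=1$, but it is the midpoint of $z\pm\chi_{[3/2,2)}$, both of norm $1$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:extreme}]
If $z$ has the stated form, then $t_0<\gamma$ and $z$ is strongly exposed by Theorem~\ref{thm:exposed}. A strongly exposed point is denting by definition. A denting point is extreme: if $z=(y_1+y_2)/2$ with $y_i\in B_X$, every slice containing $z$ contains $y_1$ or $y_2$ and so has diameter at least $\|y_1-y_2\|/2$.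

Let $z\in S_X$ be extreme and $s=\operatorname{sgn}z$. We split $z$ first horizontally, then vertically. Suppose $|z|$ is not almost everywhere constant on $\operatorname{supp}z$. Any $\lambda$ strictly between the essential infimum and supremum of $|z|$ on its support satisfies $|\{|z|>\lambda\}|>0$ and $|\{0<|z|\le\lambda\}|>0$. Put $z_1=s\min(|z|,\lambda)$ and $z_2=s(|z|-\lambda)^+$, so $z=z_1+z_2$. Then $b_{z_1}=b_z\chi_{[0,\lambda)}$ and $b_{z_2}(\mu)=b_z(\mu+\lambda)$, so $\|z_1\|+\|z_2\|=1$ by \eqref{eq:cake}. Thus $z$ is a proper convex combination of the unit vectors $z_i/\|z_i\|$, which are distinct because their supports differ by a set of positive measure. This is impossible, so $|z|$ is constant on $A=\operatorname{supp}z$; then $0<|A|<\infty$ by Lemma~\ref{lem:cake} and $z=s\chi_A/W(|A|)$. If $|A|\le t_0$, split $A$ into sets $A_1,A_2$ of equal measure. Since $W$ is linear on $[0,|A|]$, we have $W(|A_i|)=W(|A|)/2$, and $z$ is the midpoint of the distinct unit vectors $s\chi_{A_i}/W(|A_i|)$, again a contradiction.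
\end{proof}

\section{$\Delta$-points}\label{sec:delta}

A super $\Delta$-point is a $\Delta$-point, so Theorem~\ref{thm:delta} follows from Propositions~\ref{prop:small} and \ref{prop:large} below; the last assertion holds because a unit vector has support of positive measure.

\subsection*{Small support}
On a set of measure at most $t_0$ the space is $L_1$, and we use spikes.

\begin{lemma}\label{lem:spikes}
Let $\nu$ be a probability measure on $I$ with a density, and let $k\ge2$ be an integer. There are sets $E_1,E_2,\dots$ with $\nu(E_n)=1/k$ such that $k\chi_{E_n}\to1$ weakly in $L_1(\nu)$. Moreover $\|k\chi_{E_n}\|_{L_1(\nu)}=1$ and $\|1-k\chi_{E_n}\|_{L_1(\nu)}=2-2/k$.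
\end{lemma}

\begin{proof}
For every measurable $P$ the function $t\mapsto\nu(P\cap[0,t))$ is continuous, so $P$ has a subset of measure $\nu(P)/k$. Let $E_n$ be the union of such subsets, one in each atom of the finite algebra generated by $E_1,\dots,E_{n-1}$. Then $\nu(E_n)=1/k$ and $\nu(E_m\cap E_n)=1/k^2$ for $m<n$, so the functions $\chi_{E_n}-1/k$ are orthogonal in $L_2(\nu)$ and have equal norms. By Bessel's inequality $\int\psi\,(\chi_{E_n}-1/k)\,d\nu\to0$ for $\psi\in L_2(\nu)$, in particular for $\psi\in L_\infty(\nu)=L_1(\nu)^*$. Finally $\int|1-k\chi_{E_n}|\,d\nu=(1-\frac1k)+\frac1k(k-1)$.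
\end{proof}

\begin{proposition}\label{prop:small}
If $x\in S_X$ and $|\operatorname{supp}x|\le t_0$, then $x$ is a super $\Delta$-point.
\end{proposition}

\begin{proof}
Here $t_0>0$, so $w_0<\infty$. If $v$ vanishes off $\operatorname{supp}x$ and lies in $X$ or in $L_1(I)$, its layers have finite width at most $t_0$, so $\|v\|=w_0\|v\|_1$ by \eqref{eq:cake} and Lemma~\ref{lem:W}(b). Hence $d\nu=w_0|x|\,dt$ is a probability measure and $Th=xh$ defines a linear isometry $T:L_1(\nu)\to X$. For $k\ge2$ and $E_n$ as in Lemma~\ref{lem:spikes}, the points $y_n=T(k\chi_{E_n})$ satisfy $\|y_n\|=1$, $\|x-y_n\|=2-2/k$ and $y_n\to T1=x$ weakly. So every relatively weakly open set containing $x$ contains a point at distance $2-2/k$ from $x$, for every $k$.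
\end{proof}

\subsection*{Large support: what the slice must avoid}
Let $|\operatorname{supp}x|>t_0$. We need a slice that contains $x$ and misses every point of $B_X$ at distance nearly $2$ from $x$. The point $x$ may have layers of many widths and need not be extreme, so the slice cannot be small; instead we must know the far points and make a functional small on all of them. Let $y=u\chi_D/W(d)$ be a normalized signed indicator, $d=|D|$, and put $h=1/W(d)$.

\emph{Narrow spikes are far from $x$, wherever they sit.} Suppose $|x|\le K$ and $2K\le h$. Then $|x-y|\ge|x|$ everywhere and $|x-y|\ge h-K$ on $D$. In \eqref{eq:cake} the levels below $K$ contribute at least $1$ and the levels in $[K,h-K)$ at least $W(d)(h-2K)$, so $\|x-y\|\ge2-2KW(d)$.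

\emph{Wide plateaus are far from $x$, wherever they sit.} Suppose $\gamma=\infty$ and $N=|\operatorname{supp}x|<d$. The levels below $h$ contribute at least $W(d-N)/W(d)\ge1-W(N)/W(d)$, by Lemma~\ref{lem:W}(a), and the levels $\lambda\ge h$ at least $\int_{2h}^\infty W(b_x)$, since $\{|x-y|>\lambda\}\supseteq\{|x|>\lambda+h\}$. So $\|x-y\|\to2$ as $d\to\infty$.

\emph{Intermediate widths.} Lemma~\ref{lem:overlap} will show that such a $y$ is far from $x$ only if it barely meets the upper part of $x$ with the same sign as $x$.

This suggests a functional $f$ that has the sign of $x$ on a layer $C$ of $x$, vanishes off $C$, and satisfies $|f(u\chi_E)|\le F(|E|)$ for a function $F\le W$ such that $F/W$ stays below $f(x)$ for small and for large arguments. We obtain $F$ from $W$ by replacing $W$ with its chord on $[0,a]$, for some $a>t_0$, and freezing it at $c=|C|\ge a$; see Figure~\ref{fig:F}. Then $F(t)/W(t)\to\varphi(a)/w_0<1$ as $t\to0$, and $F(t)/W(t)\to0$ as $t\to\infty$ if $\gamma=\infty$.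

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw[->] (0,0)--(6.7,0) node[right]{$t$};
\draw[->] (0,0)--(0,4.3);
\draw[dashed,domain=0:6.2,smooth] plot (\x,{2*ln(1+\x)}) node[right]{$W$};
\draw[very thick] (0,0)--(2,2.197);
\draw[very thick,domain=2:4,smooth] plot (\x,{2*ln(1+\x)});
\draw[very thick] (4,3.219)--(6.2,3.219) node[right]{$F$};
\draw[dotted] (2,2.197)--(2,0) node[below]{$a$};
\draw[dotted] (4,3.219)--(4,0) node[below]{$c$};
\end{tikzpicture}
\caption{The norm $W(t)$ of the indicator of a set of measure $t$ (dashed) and the bound $F(t)$ for the value of the functional $f$ on it (solid). $F$ is the chord of $W$ on $[0,a]$, equals $W$ on $[a,c]$, and is constant for $t\ge c$.}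
\label{fig:F}
\end{figure}

The value of $f$ at $x$ will be $\int_0^\infty F(b_x(\lambda))\,d\lambda$, and it has to exceed $\varphi(a)/w_0$ by a definite margin. Layers narrower than $a$ keep at least the fraction $\varphi(a)/w_0$ of their norm and layers of width in $[a,c]$ keep all of it, but layers wider than $c$ may lose almost everything. For the weight \eqref{eq:twostep}, $a=c=2$ and $x=\frac16\chi_{[0,2)}+\frac1{2(n+1)}\chi_{[0,n)}$ with $n>5$, each of the two terms carries norm $\frac12$, and $\int F(b_x)=\frac12+\frac3{2(n+1)}$ is less than $\varphi(2)/w_0=\frac34$. So $c$ has to be chosen after $a$, so large that the layers wider than $c$ carry a share of the norm that is small compared with the gain from the layers of width at least $a$.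

\subsection*{Large support: the proof}

\begin{proposition}\label{prop:large}
If $x\in S_X$ and $|\operatorname{supp}x|>t_0$, then $x$ is not a $\Delta$-point.
\end{proposition}

Fix such an $x$, and write $s=\operatorname{sgn}x$, $b=b_x$. Since $b(\lambda)\uparrow|\operatorname{supp}x|$ as $\lambda\downarrow0$, there is $\lambda_1>0$ with $a:=b(\lambda_1)>t_0$, and $a<\infty$. Put
\[
\theta=\int_0^{\lambda_1}W(b(\lambda))\,d\lambda\in(0,1],\qquad \tau=1-\frac{\varphi(a)}{w_0}\in(0,1],\qquad q=1-\tau+\tfrac14\tau\theta ,
\]
with $\tau=1$ if $w_0=\infty$. The inequality $\tau>0$ comes from Lemma~\ref{lem:W}(b),(c), and this is where $a>t_0$ is used. Note that $q>1-\tau$ and $q\ge\frac14\tau\theta$. Choose $\lambda_2\in(0,\lambda_1]$ with $\int_0^{\lambda_2}W(b)\,d\lambda\le\frac14\tau\theta$, and put $C=\{|x|>\lambda_2\}$ and $c=|C|\in[a,\infty)$. Let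
\[
v=\varphi(a)\chi_{(0,a)}+w\chi_{[a,c)},\qquad F(t)=\int_0^{\min(t,\gamma)}v .
\]
The function $v$ is decreasing, because the average $\varphi(a)$ is at least $w(a)$ when $a<\gamma$. We have $F(t)=\varphi(a)t$ on $[0,a]$, $F=W$ on $[a,c]$, and $F=W(c)$ on $[c,\infty)$; also $F\le W$, since $\varphi(a)\le\varphi(t)$ for $t\le a$.

We need a functional that takes the value $F(b(\lambda))$ on all layers of $x$ at once. If $x$ is nonnegative and decreasing, $y\mapsto\int yv$ does this. In general, rather than rearranging $I$, we take a functional that norms $x$ for the seminorm $p_v$.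

\begin{lemma}\label{lem:f}
There is $f\in B_{X^*}$ such that
\begin{enumerate}
\item[(a)] $f(u\chi_E)=0$ for every signed indicator with $E\cap C=\emptyset$;
\item[(b)] $0\le F(c)-F(c-|E|)\le f(s\chi_E)\le F(|E|)$ for every measurable $E\subseteq C$;
\item[(c)] $f(x)\ge q+\frac12\tau\theta$.
\end{enumerate}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:cake}, $p=p_v$ is a seminorm with $p\le\|\cdot\|$. The Hahn--Banach theorem extends $rx\mapsto rp(x)$ to a linear functional $f$ on $X$ with $f\le p$; thus $\|f\|\le1$, $f(x)=p(x)$, and $f(u\chi_E)\le F(|E|)$ for signed indicators. In particular $f(x_{[\lambda]})\le F(b(\lambda))$. Both sides have integral $f(x)=p(x)$ by Lemmas~\ref{lem:functional} and \ref{lem:cake}, so they agree almost everywhere, and everywhere since both are right-continuous. At $\lambda=\lambda_2$ this reads $f(s\chi_C)=F(c)$.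

(a) The functions $s\chi_C\pm u\chi_E$ are signed indicators, so $F(c)\pm f(u\chi_E)\le F(c+|E|)=F(c)$.

(b) The upper bound was noted above, and $f(s\chi_E)=F(c)-f(s\chi_{C\setminus E})\ge F(c)-F(c-|E|)$.

(c) We estimate $1-f(x)=\int_0^\infty[W(b)-F(b)]\,d\lambda$ on three ranges. For $\lambda\ge\lambda_1$ with $b(\lambda)>0$ we have $b\le a$, so $W(b)-F(b)=(1-\varphi(a)/\varphi(b))W(b)\le\tau W(b)$, and this range contributes at most $\tau(1-\theta)$. For $\lambda_2\le\lambda\le\lambda_1$ we have $a\le b\le c$ and the integrand vanishes. The range $\lambda<\lambda_2$ contributes at most $\frac14\tau\theta$. Hence $f(x)\ge1-\tau+\frac34\tau\theta=q+\frac12\tau\theta$.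
\end{proof}

\begin{remark}
If $x=s\chi_A/W(|A|)$, then $C=A$, $c=a=|A|$, and (a), (b) give $f(u\chi_E)=0$ off $A$ and $f(s\chi_E)=\varphi(a)|E|$ for $E\subseteq A$. By Lemma~\ref{lem:functional}, $f$ is then the exposing functional of Theorem~\ref{thm:exposed}.
\end{remark}

Now we describe the far points. If $\|x-y\|$ is nearly $2$, some functional $g$ almost norms both $x$ and $-y$. On a set where $x$ and $y$ have the same sign, the first fact pushes $g$ up and the second pushes it down, so the set must be small. To quantify the first effect we need a layer of $x$ that contains $C$ and is almost normed by $g$. Such a layer can be found at some level in $(\lambda_2/2,\lambda_2)$ that depends on $g$, so we use a modulus that is valid for all of these levels: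
\[
c_1=b(\lambda_2/2)\in[c,\infty),\qquad\omega(e)=W(c_1)-W(c_1-e)\quad(0\le e\le c_1).
\]
Since $w>0$, the function $\omega$ is strictly increasing, and $\omega(0)=0$.

\begin{lemma}\label{lem:overlap}
Let $\varepsilon\in(0,1)$ and $y\in B_X$ with $\|x-y\|\ge2-\varepsilon$. Put $d(\mu)=b_y(\mu)$ and $E_\mu=\{t\in C:\ |y(t)|>\mu,\ \operatorname{sgn}y(t)=s(t)\}$. There is a measurable $H\subseteq\{\mu>0:d(\mu)>0\}$ with $\int_{H^c}W(d(\mu))\,d\mu\le\sqrt\varepsilon$ and
\[
\omega(|E_\mu|)\le\frac{2\varepsilon}{\lambda_2}+\sqrt\varepsilon\,W(d(\mu))\qquad(\mu\in H).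
\]
\end{lemma}

\begin{proof}
Take $g\in S_{X^*}$ with $g(x-y)=\|x-y\|$. Since $g(x)\le1$ and $-g(y)\le1$, both numbers are at least $1-\varepsilon$.

By \eqref{eq:defect}, the nonnegative function $W(b(\lambda))-g(x_{[\lambda]})$ has integral at most $\varepsilon$, so at some $\lambda'\in(\lambda_2/2,\lambda_2)$ it is at most $2\varepsilon/\lambda_2$. Let $c'=b(\lambda')\in[c,c_1]$. For $E\subseteq C\subseteq\{|x|>\lambda'\}$ with $e=|E|$, Lemmas~\ref{lem:good}(b) and \ref{lem:W}(a) give
\begin{equation}\label{eq:up}
g(s\chi_E)\ge W(c')-\frac{2\varepsilon}{\lambda_2}-W(c'-e)\ge\omega(e)-\frac{2\varepsilon}{\lambda_2}.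
\end{equation}

Let $H$ be the set of levels from Lemma~\ref{lem:good}(a) for $y$, the functional $-g$, $\delta=\varepsilon$ and $\kappa=\sqrt\varepsilon$. Then $\int_{H^c}W(d)\le\sqrt\varepsilon$. For $\mu\in H$, $d=d(\mu)$, $E=E_\mu$ and $e=|E|$, Lemma~\ref{lem:good}(b) applied to $-g$ and the layer $y_{[\mu]}$, which equals $s$ on $E$, gives
\[
-g(s\chi_E)\ge(1-\sqrt\varepsilon)W(d)-W(d-e)\ge-\sqrt\varepsilon\,W(d).
\]
Together with \eqref{eq:up} this is the claim.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:large}]
We fix the thresholds for ``narrow'' and ``wide'', then the allowed overlap, then $\varepsilon$.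
\begin{itemize}
\item Since $\varphi(a)/\varphi(d)\to1-\tau<q$ as $d\to0$, there is $d_0\in(0,a)$ with $\varphi(a)/\varphi(d_0)\le q$.
\item If $\gamma=\infty$, then $W(\infty)=\infty$ yields a finite $M>d_0$ with $W(c)\le\frac14\tau\theta\,W(M)$. If $\gamma<\infty$, let $M=\gamma$.
\item Choose $e_0\in(0,c_1]$ with $W(e_0)\le\frac14\tau\theta\,W(d_0)$.
\item Choose $\varepsilon\in(0,1)$ with $2\varepsilon/\lambda_2+\sqrt\varepsilon\,W(M)<\omega(e_0)$ and $\sqrt\varepsilon<\frac12\tau\theta$.
\end{itemize}
Let $y\in B_X$ with $\|x-y\|\ge2-\varepsilon$, and take $H$, $d(\mu)$, $E_\mu$ from Lemma~\ref{lem:overlap}. Fix $\mu\in H$ and write $D=\{|y|>\mu\}$, $d=d(\mu)$, $E=E_\mu$, $e=|E|\le d$. The layer $y_{[\mu]}$ equals $s$ on $E$ and $-s$ on $(D\cap C)\setminus E$, and $f$ vanishes on its part over $D\setminus C$. By Lemma~\ref{lem:f}(a),(b),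
\[
f(y_{[\mu]})=f(s\chi_E)-f(s\chi_{(D\cap C)\setminus E})\le F(e).
\]
We show $F(e)\le qW(d)$ in each range of widths.
\begin{itemize}
\item If $d\le d_0$, then $F(e)\le F(d)=\dfrac{\varphi(a)}{\varphi(d)}W(d)\le\dfrac{\varphi(a)}{\varphi(d_0)}W(d)\le qW(d)$.
\item If $d_0<d\le M$, then $\omega(e)<\omega(e_0)$ by Lemma~\ref{lem:overlap}, so $e<e_0$ and $F(e)\le W(e_0)\le\frac14\tau\theta\,W(d_0)\le qW(d)$.
\item If $d>M$, which is possible only for $\gamma=\infty$, then $F(e)\le W(c)\le\frac14\tau\theta\,W(M)\le qW(d)$.
\end{itemize}
By Lemma~\ref{lem:functional},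
\[
f(y)\le q\int_HW(d(\mu))\,d\mu+\int_{H^c}W(d(\mu))\,d\mu\le q+\sqrt\varepsilon<q+\tfrac12\tau\theta\le f(x).
\]
Pick $\beta$ with $q+\sqrt\varepsilon<\beta<f(x)$. The slice $\{y\in B_X:f(y)>\beta\}$ contains $x$ and no point at distance at least $2-\varepsilon$ from $x$.
\end{proof}

\section{The characterization of constant weights}\label{sec:equiv}

We first verify the properties of $L_1(I)$, whose dual is $L_\infty(I)$. All three computations rest on one inequality: if $\xi,\zeta\in L_1(I)$ and $\zeta$ vanishes off $B$, then splitting the integral over $B$ and its complement gives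
\begin{equation}\label{eq:disjoint}
\|\xi+\zeta\|_1\ge\|\xi\|_1+\|\zeta\|_1-2\int_B|\xi| .
\end{equation}

\begin{proposition}\label{prop:L1}
The space $L_1(I)$ has the Daugavet property and the DD2P, and every point of its unit sphere is a Daugavet point.
\end{proposition}

\begin{proof}
Let $\phi\in L_\infty(I)$ with $\|\phi\|_\infty=1$, let $u\in L_1(I)$ and $\varepsilon\in(0,1)$. For some $\sigma\in\{\pm1\}$ the set $\{\sigma\phi\ge1-\varepsilon\}$ has positive measure, and by absolute continuity of the integral it contains $E$ with $0<|E|<\infty$ and $\int_E|u|\le\varepsilon$. The spike $v=\sigma\chi_E/|E|$ has norm $1$, and $\phi(v):=\int\phi v\in[1-\varepsilon,1]$.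

Every rank-one operator has the form $Ty=\phi(y)u$ with such $\phi$ and $u$, and $\|T\|=\|u\|_1$. By \eqref{eq:disjoint}, $\|v+Tv\|_1\ge1+(1-\varepsilon)\|u\|_1-2\varepsilon$. Letting $\varepsilon\to0$ gives $\|I+T\|\ge1+\|T\|$, and the reverse inequality is the triangle inequality. If $\|u\|_1=1$ and $S=\{y:\|y\|_1\le1,\ \phi(y)>1-\alpha\}$ is any slice, then $v\in S$ for $\varepsilon<\alpha$, and $\|u-v\|_1\ge2-2\varepsilon$ by \eqref{eq:disjoint}; so $u$ is a Daugavet point.

For the DD2P let $\|x\|_1\le1$ and $k\ge2$. Spikes of $x$ reach distance about $2\|x\|_1$, and the unused norm $1-\|x\|_1$ is spent on a weakly null sequence on a set where $x$ is small. If $x\ne0$, apply Lemma~\ref{lem:spikes} to $d\nu=|x|\,dt/\|x\|_1$; the map $h\mapsto xh$ from $L_1(\nu)$ to $L_1(I)$ multiplies norms by $\|x\|_1$, so there are sets $E_n$ with $kx\chi_{E_n}\to x$ weakly, $\|kx\chi_{E_n}\|_1=\|x\|_1$ and $\|x-kx\chi_{E_n}\|_1=(2-\frac2k)\|x\|_1$. If $x=0$, this holds with $E_n=\emptyset$. Choose $B$ with $0<|B|<\infty$ and $(k+1)\int_B|x|\le\frac1k$. Lemma~\ref{lem:spikes}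 for normalized Lebesgue measure on $B$ and the integer $2$ gives sets $E_n'$ such that the $\pm1$-valued functions $r_n=2\chi_{E_n'}-1$ satisfy $r_n\chi_B\to0$ weakly in $L_1(I)$. Put
\[
y_n=kx\chi_{E_n}+(1-\|x\|_1)\,r_n\chi_B/|B| .
\]
Then $\|y_n\|_1\le1$ and $y_n\to x$ weakly. Since $|x-kx\chi_{E_n}|\le(k+1)|x|$, inequality \eqref{eq:disjoint} gives
\[
\|x-y_n\|_1\ge\Big(2-\frac2k\Big)\|x\|_1+(1-\|x\|_1)-\frac2k\ge1+\|x\|_1-\frac4k .
\]
Every relatively weakly open set containing $x$ contains $y_n$ for large $n$, and $k$ is arbitrary.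
\end{proof}

If $0<t_0<\gamma$, then $X$ has $\Delta$-points, so excluding Daugavet points needs an argument. A Daugavet point is at distance $2$ from every denting point, and Theorem~\ref{thm:exposed} supplies a denting point that agrees in sign with $x$ on the whole support of $x$.

\begin{proposition}\label{prop:daug}
If $w$ is not constant, then $X$ has no Daugavet point.
\end{proposition}

\begin{proof}
Suppose $x$ is a Daugavet point. Then $x$ is a $\Delta$-point, so $|\operatorname{supp}x|\le t_0<\gamma$ by Theorem~\ref{thm:delta}. Choose a measurable $D\supseteq\operatorname{supp}x$ with $t_0<d:=|D|<\gamma$. Let $s=\operatorname{sgn}x$ on $\operatorname{supp}x$ and $s=1$ elsewhere, and let $z=s\chi_D/W(d)$. By Theorem~\ref{thm:exposed}, for each $n$ the point $z$ lies in a slice of diameter at most $1/n$, and this slice contains a point at distance at least $2-1/n$ from $x$. Hence $\|x-z\|=2$, and there is $g\in S_{X^*}$ with $g(x)=1$ and $g(z)=-1$. By \eqref{eq:defect}, $g(x_{[\lambda]})=W(b_x(\lambda))$ for almost every $\lambda$. Pick such a $\lambda$ with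 $e=b_x(\lambda)>0$ and let $E=\{|x|>\lambda\}\subseteq D$, so that $g(s\chi_E)=W(e)$. Lemma~\ref{lem:good}(b) for $-g$ gives
\[
-W(e)=-g(s\chi_E)\ge-g(s\chi_D)-W(d-e)=W(d)-W(d-e)\ge0 ,
\]
which contradicts $W(e)>0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:equiv}]
(i)$\Rightarrow$(ii): $\|x\|=w_0\|x\|_1$, so $x\mapsto w_0x$ is an isometry onto $L_1(I)$.

(ii)$\Rightarrow$(iii), (iv), (vi): these properties are preserved by isometric isomorphisms, so Proposition~\ref{prop:L1} applies.

(iv)$\Rightarrow$(v): slices are nonempty and relatively weakly open.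

(v)$\Rightarrow$(vii): every slice contains a point of $S_X$ and hence, by the DLD2P, has diameter $2$.

(iii)$\Rightarrow$(i), (vii)$\Rightarrow$(i), (viii)$\Rightarrow$(i): if $w$ is not constant, then by Theorem~\ref{thm:exposed} the Daugavet property fails and $B_X$ has a strongly exposed point, which is extreme and lies in slices of arbitrarily small diameter.

(vi)$\Rightarrow$(i): Proposition~\ref{prop:daug}.

(i)$\Rightarrow$(viii): if $t_0=\gamma$, no subset of $I$ has measure greater than $t_0$, so there are no extreme points by Theorem~\ref{thm:extreme}.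
\end{proof}

\begin{remark}
The implication (iii)$\Rightarrow$(vi) holds beyond Lorentz spaces: by \cite[Lemma~2.2]{KSSW}, in a space with the Daugavet property every point of the unit sphere is a Daugavet point.
\end{remark}

\begin{thebibliography}{9}

\bibitem{KSSW}
Kadets, Shvidkoy, Sirotkin, and Werner, Trans. Amer. Math. Soc. \textbf{352} (2000).

\bibitem{KLT}
Anna Kami\'nska, Han Ju Lee, and Hyung-Joon Tag, \emph{Daugavet and diameter two properties in Orlicz-Lorentz spaces}, arXiv:2212.12149 (2022).

\end{thebibliography}
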